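\title{Submodularity of the additive convolution of real stable polynomials}

\begin{abstract}
For a real stable polynomial $p$, the set $\operatorname{Ab}(p)$ of points above its roots is a multivariate substitute for the half-line to the right of the largest root. Let $\boxplus^\gamma$ be the additive convolution on polynomials of degree at most $\gamma_i$ in $x_i$. We ask whether
\[
\operatorname{Ab}(p\boxplus^\gamma q\boxplus^\gamma r)+\operatorname{Ab}(r)\supseteq \operatorname{Ab}(p\boxplus^\gamma r)+\operatorname{Ab}(q\boxplus^\gamma r)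
\]
for all real stable $p,q,r$. An explicit example shows that this fails for $\gamma=(2,1)$. We then prove that it holds for all triples if and only if $\gamma$ has at most one nonzero entry, or exactly two nonzero entries, both equal to $1$.
\end{abstract}

\section{The question and the answer}\label{sec:intro}

\subsection*{Stable polynomials and points above the roots}
A nonzero polynomial $p\in\mathbb{R}[x_1,\dots,x_n]$ is \emph{real stable} if $p(z_1,\dots,z_n)\neq0$ whenever $\operatorname{Im}z_i>0$ for all $i$; we also count the zero polynomial as real stable. For $n=1$ the nonreal roots of a real polynomial come in conjugate pairs, so a nonzero $p$ is real stable exactly when all of its roots are real. A point $a\in\mathbb{R}^n$ is \emph{above the roots} of a real stable $p\neq0$ if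
\[
p(a+y)\neq0\quad\text{for all } y\in\mathbb{R}^n_{++},
\]
where $\mathbb{R}^n_{++}$ is the set of vectors with strictly positive coordinates; $p(a)=0$ is allowed. We write $\operatorname{Ab}(p)$ for the set of these points and put $\operatorname{Ab}(0)=\mathbb{R}^n$. If $n=1$ and $p$ is nonconstant with largest root $M(p)$, then $\operatorname{Ab}(p)=[M(p),\infty)$. So $\operatorname{Ab}(p)$ records how far the roots of $p$ reach in the positive directions, and a larger set corresponds to a smaller largest root.

\subsection*{The additive convolution}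
Fix $\gamma\in\mathbb{Z}_{\ge0}^n$, write $\mathbf{x}=(x_1,\dots,x_n)$, and let $\mathbb{R}^\gamma[\mathbf{x}]$ be the space of real polynomials of degree at most $\gamma_i$ in $x_i$ for every $i$. With $\partial^\mu=\partial_{x_1}^{\mu_1}\cdots\partial_{x_n}^{\mu_n}$ and $0\le\mu\le\gamma$ read coordinatewise, the \emph{additive convolution} of $p,q\in\mathbb{R}^\gamma[\mathbf{x}]$ is
\[
(p\boxplus^\gamma q)(\mathbf{x})=\sum_{0\le\mu\le\gamma}\partial^\mu p(\mathbf{x})\cdot\partial^{\gamma-\mu}q(0),
\]
and $p\boxplus^\gamma q\boxplus^\gamma r$ means $(p\boxplus^\gamma q)\boxplus^\gamma r$. We drop the superscript when $\gamma$ is fixed. For $n=1$ and $\gamma=d$, the definition and Taylor's formula give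
\[
p\boxplus x^d=d!\,p,\qquad p\boxplus x^{d-1}=(d-1)!\,p',\qquad p\boxplus (x-a)^d=d!\,p(x-a),
\]
so convolution contains differentiation and translation as special cases. We use two known facts about real stable $p,q\in\mathbb{R}^\gamma[\mathbf{x}]$ without proof.
\begin{itemize}
\item[(A)] \emph{Stability.} The polynomial $p\boxplus q$ is real stable (possibly zero).
\item[(B)] \emph{Triangle inequality.} $\operatorname{Ab}(p\boxplus q)\supseteq\operatorname{Ab}(p)+\operatorname{Ab}(q)$, where $+$ is the Minkowski sum $A+B=\{a+b:a\in A,\ b\in B\}$.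
\end{itemize}
In one variable, (B) says that $M(p\boxplus q)\le M(p)+M(q)$.

\subsection*{The question}
The following problem comes from Leake and Ryder \cite{LR}. \emph{Is it true that for all real stable $p,q,r\in\mathbb{R}^\gamma[\mathbf{x}]$}
\begin{equation}\label{eq:main}
\operatorname{Ab}(p\boxplus q\boxplus r)+\operatorname{Ab}(r)\supseteq\operatorname{Ab}(p\boxplus r)+\operatorname{Ab}(q\boxplus r)\,?
\end{equation}
In one variable, when the four polynomials are nonconstant, \eqref{eq:main} can be written as
\[
M(p\boxplus q\boxplus r)-M(q\boxplus r)\le M(p\boxplus r)-M(r).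
\]
This is a law of diminishing returns, the shape of a submodular inequality: convolving with $p$ raises the largest root of $q\boxplus r$ by no more than it raises the largest root of $r$.

Two simple cases suggest a positive answer. First let all $\gamma_i\ge1$ and $r=\mathbf{x}^\gamma$. Then $f\boxplus r=\gamma!\,f$, $\operatorname{Ab}(r)=\mathbb{R}_{\ge0}^n$, and adding $\mathbb{R}_{\ge0}^n$ does not change a set $\operatorname{Ab}(f)$; hence \eqref{eq:main} is exactly the triangle inequality (B). Next let $n=1$, $\gamma=2$. The definition gives $(x^2-a)\boxplus(x^2-b)=2(x^2-a-b)$, so for $p=x^2-a$, $q=x^2-b$, $r=x^2-c$ with $a,b,c\ge0$ the inclusion \eqref{eq:main} reads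
\begin{equation}\label{eq:sqrt}
\sqrt{a+b+c}+\sqrt{c}\le\sqrt{a+c}+\sqrt{b+c}.
\end{equation}
Squaring both sides reduces \eqref{eq:sqrt} to $(a+b+c)c\le(a+c)(b+c)$, that is, to $0\le ab$. One would therefore guess that \eqref{eq:main} refines (B) for every $\gamma$. It does so in one variable and for $\gamma=(1,1)$, and nowhere else.

\begin{theorem}\label{thm:main}
\begin{enumerate}
\item[(1)] For $\gamma=(2,1)$ and
\[
p=2xy,\qquad q=2xy+x^2,\qquad r=x\bigl((x-2)y-1\bigr),
\]
the inclusion \eqref{eq:main} fails. It still fails if the left side is replaced by its closed convex hull.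
\item[(2)] For $\gamma\in\mathbb{Z}_{\ge0}^n$, the inclusion \eqref{eq:main} holds for all real stable $p,q,r\in\mathbb{R}^\gamma[x_1,\dots,x_n]$ if and only if $\gamma$ has at most one nonzero entry, or exactly two nonzero entries, both equal to $1$.
\end{enumerate}
\end{theorem}

Section~\ref{sec:tools} turns convolution into multiplication of differential operators. Section~\ref{sec:failure} proves part (1) and the ``only if'' half of part (2). The ``if'' half consists of the case $\gamma=(1,1)$, which Section~\ref{sec:11} reduces to \eqref{eq:sqrt}, and the case $n=1$, which is the longest part of the paper and occupies Section~\ref{sec:one}.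

\section{Operators, translations, half-spaces and hyperbolas}\label{sec:tools}

For $p\in\mathbb{R}^\gamma[\mathbf{x}]$ define the constant-coefficient operator
\[
D_p=\frac{1}{\gamma!}\sum_{0\le\mu\le\gamma}\partial^{\gamma-\mu}p(0)\,\partial^\mu,\qquad \gamma!=\gamma_1!\cdots\gamma_n!.
\]
The definition of the convolution says that $f\boxplus p=\gamma!\,D_pf$.

\begin{lemma}\label{lem:op}
Let $p,q,r,f\in\mathbb{R}^\gamma[\mathbf{x}]$. Then $p=D_p\mathbf{x}^\gamma$. If $P$ is any constant-coefficient differential operator with $p=P\mathbf{x}^\gamma$, then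
\begin{equation}\label{eq:op}
p\boxplus f=f\boxplus p=\gamma!\,Pf .
\end{equation}
The convolution is bilinear, commutative and associative, $p\boxplus q\boxplus r=\gamma!^2D_pD_qr$, and $p(\mathbf{x}-a)\boxplus q=(p\boxplus q)(\mathbf{x}-a)$ for $a\in\mathbb{R}^n$.
\end{lemma}

\begin{proof}
Since $\partial^{\gamma-\nu}\mathbf{x}^\gamma=(\gamma!/\nu!)\,\mathbf{x}^\nu$, we have $D_p\mathbf{x}^\gamma=\sum_\nu\partial^\nu p(0)\,\mathbf{x}^\nu/\nu!=p$. Constant-coefficient operators commute, so $f\boxplus p=\gamma!\,D_pD_f\mathbf{x}^\gamma$ is symmetric in $f$ and $p$, and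
$p\boxplus f=\gamma!\,D_fP\mathbf{x}^\gamma=\gamma!\,PD_f\mathbf{x}^\gamma=\gamma!\,Pf$. Applying \eqref{eq:op} to $p\boxplus q=(\gamma!\,D_pD_q)\mathbf{x}^\gamma$ gives $p\boxplus q\boxplus r=\gamma!^2D_pD_qr=\gamma!^2D_pD_qD_r\mathbf{x}^\gamma$, which is symmetric in the three arguments. Finally, $D_q$ commutes with translations.
\end{proof}

The next four observations follow from the definition of $\operatorname{Ab}$.
\begin{itemize}
\item[(O1)] $\operatorname{Ab}(fg)=\operatorname{Ab}(f)\cap\operatorname{Ab}(g)$ for nonzero $f,g$. Nonzero scalar factors do not change $\operatorname{Ab}$, and $\operatorname{Ab}(f)=\mathbb{R}^n$ for every constant $f$. We write $f\sim g$ if $f$ is a nonzero scalar multiple of $g$.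
\item[(O2)] $\operatorname{Ab}(f(\mathbf{x}-a))=\operatorname{Ab}(f)+a$. By Lemma~\ref{lem:op}, translating $p$ or $q$ by $a$ moves both sides of \eqref{eq:main} by $a$, and translating $r$ by $a$ moves both sides by $2a$. So \eqref{eq:main} is unaffected by translating $p$, $q$ and $r$ independently.
\item[(O3)] If $f$ does not involve $x_i$, then membership in $\operatorname{Ab}(f)$ does not depend on the $i$th coordinate. A variable with $\gamma_i=0$ occurs in no polynomial and in no term of the convolution, so it contributes a factor $\mathbb{R}$ to both sides of \eqref{eq:main} and can be deleted. For $\gamma=0$ both sides equal $\mathbb{R}^n$.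
\item[(O4)] If $f=\beta\cdot\mathbf{x}+\delta$ with $\beta\ge0$, $\beta\neq0$, then $f$ is real stable and $\operatorname{Ab}(f)$ is the half-space $\{f\ge0\}$, because $\beta\cdot y$ takes exactly the values in $(0,\infty)$ on $\mathbb{R}^n_{++}$.
\end{itemize}

The simplest curved example governs everything we do in two variables. For $\rho\ge0$ let
\[
S(\rho)=\{(X,Y):X\ge0,\ Y\ge0,\ XY\ge\rho\}.
\]

\begin{lemma}\label{lem:hyp}
Let $\rho,\sigma\ge0$. The polynomial $XY-\rho$ is real stable, $\operatorname{Ab}(XY-\rho)=S(\rho)$, and $S(\rho)+S(\sigma)=S\bigl((\sqrt\rho+\sqrt\sigma)^2\bigr)$.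
\end{lemma}

\begin{proof}
Two numbers in the open upper half-plane have arguments with sum in $(0,2\pi)$, so their product is not in $[0,\infty)$; this is stability. If $(X,Y)\in S(\rho)$, then $(X+y_1)(Y+y_2)>\rho$ for $y_1,y_2>0$. If $X<0$, choose $y_2>0$ with $Y+y_2>0$ and put $y_1=\rho/(Y+y_2)-X>0$; then $(X+y_1)(Y+y_2)=\rho$, so $(X,Y)$ is not above the roots. The case $Y<0$ is symmetric. If $X,Y\ge0$ and $XY<\rho$, then $(X+t)(Y+t)=\rho$ for some $t>0$ by continuity.

For $(X,Y)\in S(\rho)$ and $(U,V)\in S(\sigma)$, the inequality of the means applied to $XV+UY$ gives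
\[
(X+U)(Y+V)\ge\rho+\sigma+2\sqrt{XY\,UV}\ge(\sqrt\rho+\sqrt\sigma)^2 .
\]
Conversely, let $(Z,W)\in S((\sqrt\rho+\sqrt\sigma)^2)$. If $\rho=\sigma=0$, write $(Z,W)=(Z,W)+(0,0)$. Otherwise put $\lambda=\sqrt\rho/(\sqrt\rho+\sqrt\sigma)$; then $\lambda(Z,W)\in S(\rho)$ and $(1-\lambda)(Z,W)\in S(\sigma)$.
\end{proof}

\section{Where the inclusion fails}\label{sec:failure}

By \eqref{eq:op}, convolving with $\partial_i\mathbf{x}^\gamma$ or with $(\partial_i+\partial_j)\mathbf{x}^\gamma$ is, up to the factor $\gamma!$, a directional derivative. These polynomials are real stable: for $i\neq j$ and $\gamma_i,\gamma_j\ge1$,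
\begin{equation}\label{eq:dir}
\partial_i\mathbf{x}^\gamma=\gamma_i\mathbf{x}^{\gamma-e_i},\qquad(\partial_i+\partial_j)\mathbf{x}^\gamma=\mathbf{x}^{\gamma-e_i-e_j}(\gamma_ix_j+\gamma_jx_i)
\end{equation}
are products of factors of the form (O4). For such $p=P\mathbf{x}^\gamma$ and $q=Q\mathbf{x}^\gamma$, the inclusion \eqref{eq:main} becomes
\[
\operatorname{Ab}(PQr)+\operatorname{Ab}(r)\supseteq\operatorname{Ab}(Pr)+\operatorname{Ab}(Qr).
\]
If $r$ has total degree at most $2$, then $PQr$ is constant and the left side is $\mathbb{R}^n$. The first real test is a cubic $r$. Then $\operatorname{Ab}(PQr)$ is, in our examples, a half-space $\{\ell\ge A\}$, and its linear functional $\ell$ is the natural quantity to measure: if $\ell\ge B$ on $\operatorname{Ab}(r)$, then the left side and its closed convex hull lie in the closed half-space $\{\ell\ge A+B\}$, and it suffices to find $a\in\operatorname{Ab}(Pr)$ and $b\in\operatorname{Ab}(Qr)$ with $\ell(a)+\ell(b)<A+B$. In more than one variable, the smallest $\gamma$ that admit a cubic are $(2,1)$ and $(1,1,1)$, and both produce a failure.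

\subsection*{The case $\gamma=(2,1)$}

\begin{proof}[Proof of Theorem~\ref{thm:main}(1)]
Here $\mathbf{x}^\gamma=x^2y$, $p=\partial_x(x^2y)$ and $q=(\partial_x+\partial_y)(x^2y)$, which are real stable by \eqref{eq:dir}. The polynomial $r=x^2y-2xy-x$ has degree $2$ in $x$ and $1$ in $y$, and it is real stable as the product of $x$ and a translate of $XY-1$. From $\partial_xr=2xy-2y-1$ and $\partial_yr=x^2-2x$ we get
\begin{align*}
p\boxplus r&\sim\partial_xr=2(x-1)y-1,\\
q\boxplus r&\sim(\partial_x+\partial_y)r=(x-1)^2+2(x-1)y-2,\\
p\boxplus q\boxplus r&\sim\partial_x(\partial_x+\partial_y)r=2(x+y-1).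
\end{align*}
So $\ell=x+y$, and $\ell\ge1$ on $\operatorname{Ab}(p\boxplus q\boxplus r)$ by (O4). By (O1) and Lemma~\ref{lem:hyp}, points of $\operatorname{Ab}(r)$ satisfy $x-2\ge0$, $y\ge0$ and $(x-2)y\ge1$, hence $(x-2)+y\ge2$ and $\ell\ge4$. Thus $\ell\ge5$ on the left side of \eqref{eq:main} and on its closed convex hull.

On the right side, for all $\alpha,\beta>0$,
\[
2\Bigl(\tfrac1{\sqrt2}+\alpha\Bigr)\Bigl(\tfrac1{\sqrt2}+\beta\Bigr)-1>0,\qquad(\sqrt2+\alpha)^2+2(\sqrt2+\alpha)\beta-2>0,
\]
so $a=(1+\tfrac1{\sqrt2},\tfrac1{\sqrt2})\in\operatorname{Ab}(p\boxplus r)$ and $b=(1+\sqrt2,0)\in\operatorname{Ab}(q\boxplus r)$. The point $a+b$ lies in the right side and has $\ell(a+b)=2+2\sqrt2<5$.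
\end{proof}

\begin{remark}\label{rem:c}
The factor $x$ of $r$ is invisible in $\operatorname{Ab}(r)$, but it pulls the derivatives of $r$ to the left. To see what the constant $2$ does, take $r_c=x((x-c)y-1)$ with $c\ge0$ and put $X=x-c/2$. The three derivatives become $2Xy-1$, $X^2+2Xy-(1+c^2/4)$ and $2(X+y)$. The left side satisfies $\ell\ge c/2+(c+2)$, and the points with $(X,y)=(1/\sqrt2,1/\sqrt2)$ and $(\sqrt{1+c^2/4},0)$ give $\ell(a+b)=c+\sqrt2+\sqrt{1+c^2/4}$. The test succeeds when $c/2+2-\sqrt2>\sqrt{1+c^2/4}$, which after squaring is $c>(3\sqrt2-2)/2$.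
\end{remark}

\subsection*{The case $\gamma=(1,1,1)$}
Take $p=(\partial_x+\partial_y)(xyz)$, $q=(\partial_x+\partial_z)(xyz)$ and
\[
r=xyz-xy-yz-zx=xyz\Bigl(1-\frac1x-\frac1y-\frac1z\Bigr).
\]
If $x,y,z$ lie in the upper half-plane, then $-1/x,-1/y,-1/z$ do too, so the bracket has positive imaginary part and $r$ is real stable. From $\partial_xr=yz-y-z$ and its symmetric versions,
\[
p\boxplus r\sim(x+y-2)(z-1)-2,\qquad q\boxplus r\sim(x+z-2)(y-1)-2,
\]
and applying $\partial_x+\partial_z$ to the first polynomial gives $p\boxplus q\boxplus r\sim x+y+z-3$. So $\ell=x+y+z$, and $\ell\ge3$ on $\operatorname{Ab}(p\boxplus q\boxplus r)$.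

We claim that $\ell\ge9$ on $\operatorname{Ab}(r)$. Let $a\in\operatorname{Ab}(r)$ and $U=a+\mathbb{R}^3_{++}$. The set $U$ is connected, $r$ has no zero in it, and $r>0$ far out in the direction $(1,1,1)$; so $r>0$ on $U$. To use the factored form of $r$ we need positive coordinates. Fix $x>a_1$, $y>a_2$, divide $r>0$ by $z$ and let $z\to\infty$: this gives $xy-x-y\ge0$. Dividing by $y$ and letting $y\to\infty$ gives $x\ge1$. By symmetry $x,y,z\ge1$ on $U$. Now $r>0$ means $\frac1x+\frac1y+\frac1z<1$, and the Cauchy--Schwarz inequality $(x+y+z)(\frac1x+\frac1y+\frac1z)\ge9$ gives $\ell>9$ on $U$. Since $a$ lies in the closure of $U$, $\ell(a)\ge9$.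

Hence $\ell\ge12$ on the left side of \eqref{eq:main}. Since $(\sqrt2+\alpha)(\sqrt2+\beta)-2>0$ for $\alpha,\beta>0$, we have
\[
\bigl(1+\tfrac{\sqrt2}2,\,1+\tfrac{\sqrt2}2,\,1+\sqrt2\bigr)\in\operatorname{Ab}(p\boxplus r),\qquad\bigl(1+\tfrac{\sqrt2}2,\,1+\sqrt2,\,1+\tfrac{\sqrt2}2\bigr)\in\operatorname{Ab}(q\boxplus r).
\]
The sum of these points has $\ell=6+4\sqrt2<12$, so \eqref{eq:main} fails.

\subsection*{All larger $\gamma$}
Suppose that $\gamma$ is not on the list in Theorem~\ref{thm:main}(2). Then it has either exactly two nonzero entries, one of them at least $2$, or at least three nonzero entries. After permuting the variables, $\gamma_1\ge2$ and $\gamma_2\ge1$, or $\gamma_1,\gamma_2,\gamma_3\ge1$. Write $x,y,z$ for $x_1,x_2,x_3$, keep the polynomial $r$ and the operators $P,Q$ of the corresponding example above, and put $p=P\mathbf{x}^\gamma$, $q=Q\mathbf{x}^\gamma$. Then $p,q,r$ lie in $\mathbb{R}^\gamma[\mathbf{x}]$ and are real stable by \eqref{eq:dir}. By Lemma~\ref{lem:op} the three convolutions are again multiples of $Pr$, $Qr$ and $PQr$, and by (O3) the four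 sets in \eqref{eq:main} are the old ones times a Euclidean factor. So \eqref{eq:main} fails, which proves the ``only if'' half of Theorem~\ref{thm:main}(2). By (O3), the ``if'' half remains to be proved for $\gamma=(1,1)$ and for $n=1$.

\section{The case $\gamma=(1,1)$}\label{sec:11}

Here every set $\operatorname{Ab}(f)$ is a translate of some $S(\rho)$, a half-plane, or the whole plane, and \eqref{eq:main} can be computed outright.

\begin{proposition}\label{prop:11}
The inclusion \eqref{eq:main} holds for all real stable $p,q,r\in\mathbb{R}^{(1,1)}[x,y]$.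
\end{proposition}

\begin{proof}
Let $f=\alpha xy+\beta x+\eta y+\delta$ be real stable. Its operator is $D_f=\alpha+\eta\partial_x+\beta\partial_y+\delta\partial_x\partial_y$, and $\partial_x^2$, $\partial_y^2$ act as zero. We sort $f$ by total degree.
\begin{itemize}
\item \emph{Type 2}: $\alpha\neq0$. Then $f\sim(x-a)(y-b)-\rho$, and $\rho\ge0$, because for $\rho<0$ the point $x=a+i$, $y=b+i|\rho|$ is a zero. After a translation, $f\sim xy-\rho$, $D_f\sim1-\rho\,\partial_x\partial_y$ and $\operatorname{Ab}(f)=S(\rho)$; we then call $f$ \emph{centered}.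
\item \emph{Type 1}: $\alpha=0$ and $(\beta,\eta)\neq(0,0)$. Then $D_f$ has zero constant term and nonzero first-order part.
\item \emph{Type 0}: $f$ is constant, possibly zero.
\end{itemize}
The type of $w=p\boxplus q\boxplus r$ is read off from the lowest-order terms of $D_pD_qD_r$. If $w$ has type 0, the left side of \eqref{eq:main} is $\mathbb{R}^2$.

Let $w$ have type 2. The constant term of $D_pD_qD_r$ is the product of the three constant terms, so $p,q,r$ all have type 2, and by (O2) we may center them, with parameters $\rho_p,\rho_q,\rho_r\ge0$. Since $(\partial_x\partial_y)^2$ acts as zero, $(1-\rho\,\partial_x\partial_y)(1-\sigma\partial_x\partial_y)$ acts as $1-(\rho+\sigma)\partial_x\partial_y$: the parameters add under convolution. By Lemma~\ref{lem:hyp}, the left side of \eqref{eq:main} is $S(u^2)$ and the right side is $S(v^2)$, with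
\[
u=\sqrt{\rho_p+\rho_q+\rho_r}+\sqrt{\rho_r},\qquad v=\sqrt{\rho_p+\rho_r}+\sqrt{\rho_q+\rho_r}.
\]
Now $u\le v$ by \eqref{eq:sqrt}, and $S(\rho)$ shrinks as $\rho$ grows.

Let $w$ have type 1. Then $D_pD_qD_r$ has zero constant term, so some factor has zero constant term; if two factors did, the product would have no first-order part. So exactly one factor has zero constant term, and its first-order part is nonzero because it is proportional to that of the product. Thus one of $p,q,r$ has type 1 and the other two have type 2. Center these two. Their operators $1-\rho\,\partial_x\partial_y$ fix every polynomial of type 1. If $r$ has type 1, then $w\sim p\boxplus r\sim q\boxplus r\sim r$ and both sides of \eqref{eq:main} equal $\operatorname{Ab}(r)+\operatorname{Ab}(r)$. If $p$ has type 1, then $w\sim p\boxplus r\sim p$, and \eqref{eq:main} reads $\operatorname{Ab}(p)+S(\rho_r)\supseteq\operatorname{Ab}(p)+S(\rho_q+\rho_r)$, which holds because $S(\rho_r)\supseteq S(\rho_q+\rho_r)$. The roles of $p$ and $q$ are symmetric.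
\end{proof}

\section{One variable}\label{sec:one}

Fix $d\ge1$ and write $\boxplus=\boxplus^d$. \emph{Real-rooted} means nonzero with only real roots; nonzero constants are included. Let $M(f)$ be the largest root of a nonconstant real-rooted $f$, and put $M(f)=-\infty$ for constants, including $0$. If $p\boxplus q\boxplus r$ is constant, the left side of \eqref{eq:main} is $\mathbb{R}$. Since $[A,\infty)+[B,\infty)=[A+B,\infty)$, the following statement completes the proof of Theorem~\ref{thm:main}.

\begin{proposition}\label{prop:one}
Let $p,q,r$ be real-rooted of degree at most $d$, with $p\boxplus q\boxplus r$ nonconstant. Then $r$, $p\boxplus r$, $q\boxplus r$ are nonconstant and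
\begin{equation}\label{eq:one}
M(p\boxplus q\boxplus r)+M(r)\le M(p\boxplus r)+M(q\boxplus r).
\end{equation}
\end{proposition}

The largest root of a convolution has no usable formula, except when one factor is a power of $x$ and the convolution is a derivative. The plan is to reduce to that case. We fix $q$ and $r$ and show that an upper bound on $M(p\boxplus q\boxplus r)-M(p\boxplus r)$ needs to be checked only for $p=x^k$ (Proposition~\ref{prop:pinch}). Used once, this extends \eqref{eq:one} from two powers of $x$, where it is an inequality between roots of derivatives (Lemma~\ref{lem:gaps}), to one power of $x$. Used again, it gives \eqref{eq:one} for $q$ of degree $d$. The reduction needs $r$ to have $d$ distinct roots, and a limit argument removes the restrictions on $q$ and $r$ at the end.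

\subsection{Standard facts}
Signs do not affect $M$, so we take leading coefficients positive unless stated otherwise. We call $g$ \emph{simple of degree $d$} if it has degree exactly $d$, positive leading coefficient and $d$ distinct real roots. Convergence of polynomials means convergence of coefficients, with bounded degrees.
\begin{itemize}
\item[(C1)] $x^k\boxplus f=k!\,f^{(d-k)}$, by \eqref{eq:op} and $x^k=(k!/d!)\,\partial^{d-k}x^d$.
\item[(C2)] If $p,q$ have positive leading coefficients and $\deg p+\deg q\ge d$, then $p\boxplus q$ has degree $\deg p+\deg q-d$, and its leading coefficient is positive and depends only on the leading terms of $p$ and $q$; if $\deg p+\deg q<d$, then $p\boxplus q=0$. This follows by expanding $p$ in monomials and using (C1). In particular a constant convolved with anything is constant, and $\deg(p\boxplus g)=\deg p$ if $\deg g=d$.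
\item[(C3)] $M(p\boxplus q)\le M(p)+M(q)$ for nonconstant real-rooted $p,q$, by (B).
\item[(R1)] \emph{Rolle.} If $f$ is simple of degree $k\ge2$, then $f'$ is simple of degree $k-1$, with one root strictly between any two consecutive roots of $f$.
\item[(R2)] If $f$ has roots $\lambda_1,\dots,\lambda_k$, then away from them $f'/f=\sum_i(x-\lambda_i)^{-1}$ and $f''/f=(f'/f)^2-\sum_i(x-\lambda_i)^{-2}$.
\item[(R3)] \emph{Persistence.} If $f$ is simple of degree $k$, then every real polynomial of degree at most $k$ close enough to $f$ is simple of degree $k$, with the $j$th root close to the $j$th root of $f$: each sign change of $f$ across a short interval around a root persists.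
\item[(R4)] \emph{Hurwitz.} If $f_i\to f\neq0$, then every complex root of $f$ is a limit of roots of the $f_i$. So a nonzero limit of real-rooted polynomials is real-rooted.
\item[(R5)] If $f_i\to f$, $f_i(t_i)=0$ and $t_i\to t$, then $f(t)=0$.
\end{itemize}

\subsection{Largest roots of successive derivatives}
By (C1), the case $p=q=x^{d-1}$ of \eqref{eq:one} says $M(g'')+M(g)\le2M(g')$. This is the one-variable form of the test that failed in Section~\ref{sec:failure}. For $g=x^3-3x$ it reads $0+\sqrt3\le2$.

\begin{lemma}\label{lem:gaps}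
Let $g$ be simple of degree $d$ and $m_j=M(g^{(j)})$, so that $m_d=-\infty$. Then the differences $m_j-m_{j+1}$, $0\le j\le d-1$, are nondecreasing in $j$.
\end{lemma}

\begin{proof}
By (R1) each $g^{(j)}$ is simple of degree $d-j$, so it suffices to prove $m_0-m_1\le m_1-m_2$ for $d\ge2$. For $d=2$ the right side is $+\infty$. Let $d\ge3$, put $\delta=m_0-m_1>0$ and $y=m_1-\delta$. We must show $y\ge m_2$, and we do so by finding the sign of $g''(y)$.

Write $g=(x-m_0)h$, where $h$ has roots $\lambda_2>\dots>\lambda_d$ and $\lambda_2<m_1<m_0$. By (R2), $g'(m_1)=0$ means $\sum_i(m_1-\lambda_i)^{-1}=\delta^{-1}$. The sum has at least two terms, all positive, so each is less than $\delta^{-1}$; that is, $y>\lambda_i$ for all $i$. Put $c_i=\delta/(y-\lambda_i)>0$ and $E=\sum_ic_i$. Then $c_i/(1+c_i)=\delta/(m_1-\lambda_i)$, so $\sum_ic_i/(1+c_i)=1$, and the Cauchy--Schwarz inequality gives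
\[
E^2\le\sum_i\frac{c_i}{1+c_i}\cdot\sum_ic_i(1+c_i)=E+\sum_ic_i^2 .
\]
By (R2), $\delta h'(y)/h(y)=E$ and $\delta^2h''(y)/h(y)=E^2-\sum_ic_i^2$. Since $h(y)>0$, this yields $\delta h''(y)\le h'(y)$. As $g''=2h'+(x-m_0)h''$ and $y-m_0=-2\delta$, we obtain $g''(y)=2h'(y)-2\delta h''(y)\ge0$.

Now $g''$ is simple, so it is negative between its second largest root (read $-\infty$ if $d=3$) and $m_2$. By (R1), the second largest root of $g''$ is less than the second largest root of $g'$, which is less than $\lambda_2<y$. So $y<m_2$ would force $g''(y)<0$.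
\end{proof}

\subsection{Moving one root of $p$}
To deform $p$ while holding $M(p\boxplus g)$ fixed, we need $M(p\boxplus g)$ to respond strictly to every root of $p$. This is where simplicity of $g$ enters. For $g=x^d$ we have $p\boxplus g=d!\,p$, whose largest root ignores the other roots of $p$, and both lemmas below fail.

\begin{lemma}\label{lem:simple}
Let $g$ be simple of degree $d$ and let $p$ be real-rooted of degree $k$, $1\le k\le d$. Then $f=p\boxplus g$ has $k$ distinct real roots.
\end{lemma}

\begin{proof}
By (A) and (C2), $f$ is real-rooted of degree $k$. By (C1), $p\boxplus x^{d-k}=(d-k)!\,p^{(k)}$ is a nonzero constant, and by (R3), $g+\varepsilon x^{d-k}$ is real-rooted for small $|\varepsilon|$. So by (A), $f+\varepsilon$ is real-rooted for all small $|\varepsilon|$. Suppose $f(m)=f'(m)=0$. For small $\varepsilon\neq0$, (R2) applied to $f+\varepsilon$ at the point $m$ gives $f''(m)/\varepsilon=0-\sum_i(m-\lambda_i)^{-2}<0$. This cannot hold for both signs of $\varepsilon$.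
\end{proof}

\begin{lemma}\label{lem:move}
Let $g$ be simple of degree $d$, let $t$ be monic and real-rooted of degree $k-1$, $1\le k\le d$, and put $f=t\boxplus g$, $F_c=((x-c)t)\boxplus g$, $e(c)=M(F_c)$ for $c\in\mathbb{R}$. Then $e$ is continuous and strictly increasing, $e(c)\to\infty$ as $c\to\infty$, and $e(c)\to M(f)$ as $c\to-\infty$. In particular $e(c)>M(f)$ for all $c$.
\end{lemma}

\begin{proof}
We have $F_c=F_0-cf$. By (C2) and Lemma~\ref{lem:simple}, $F_c$ is simple of degree $k$ with leading coefficient independent of $c$, and $f$ has degree $k-1$ and positive leading coefficient. By (R3) and the implicit function theorem $e$ is $C^1$, and differentiating $F_c(e(c))=0$ gives $e'(c)=f(e(c))/F_c'(e(c))$.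

We show that $e'$ never vanishes. Suppose $f(m)=0$ with $m=e(c)$. Then $k\ge2$, since for $k=1$ the polynomial $f$ is a positive constant, and $f'(m)\neq0$ by Lemma~\ref{lem:simple}. The point $m$ is a root of $F_{c'}=F_c-(c'-c)f$ for every $c'$, and for $c'=c+F_c'(m)/f'(m)$ it is a multiple root, contrary to Lemma~\ref{lem:simple}.

The sum of the roots of $F_c$ is minus the ratio of the two top coefficients of $F_0-cf$, hence a constant plus a positive multiple of $c$. So $e(c)\to\infty$ as $c\to\infty$, and the continuous nonvanishing function $e'$ is positive. Let $L=\lim_{c\to-\infty}e(c)\in[-\infty,\infty)$, and note that $F_c/|c|\to f$ as $c\to-\infty$. If $L$ is finite, then $f(L)=0$ by (R5), so $L\le M(f)$; this inequality also holds if $L=-\infty$. If $k\ge2$, then $M(f)$ is a limit of roots of $F_c$ by (R4), so $L\ge M(f)$; if $k=1$, then $M(f)=-\infty$. Thus $L=M(f)$.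
\end{proof}

\subsection{Reduction to powers by pinching}
The idea is to maximize $M(p\boxplus q\boxplus g)$ over all $p$ with $M(p\boxplus g)$ at most a given $m$, and to show that a maximizer with two different roots can be improved by pinching them together.

\begin{example}\label{ex:pinch}
Let $d=2$, $g=x^2-c$ with $c>0$, $q=x$, and $p=(x-u)^2-a$ with $a>0$. Then $p\boxplus g=2((x-u)^2-a-c)$, and $p\boxplus q\boxplus g$ is its derivative, so
\[
m:=M(p\boxplus g)=u+\sqrt{a+c},\qquad M(p\boxplus q\boxplus g)=u .
\]
Let $s=x-m$; it is chosen so that $s\boxplus g=2(x-m)$ also has largest root $m$. Completing the square, $p-\kappa s=(x-u-\kappa/2)^2-a_\kappa$ with $a_\kappa+c=(\sqrt{a+c}-\kappa/2)^2$. For small $\kappa>0$ we have $0<a_\kappa<a$, so the roots have moved closer together; $M((p-\kappa s)\boxplus g)$ is still $m$, and $M((p-\kappa s)\boxplus q\boxplus g)=u+\kappa/2$ has grown. For fixed $m$, the best $p$ of degree $2$ has $a=0$.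
\end{example}

In general $s$ is a polynomial of degree one less than $p$. Lemma~\ref{lem:move} provides it, and induction on the degree controls $s\boxplus q\boxplus g$.

\begin{proposition}\label{prop:pinch}
Let $g$ be simple of degree $d$, let $q$ be nonconstant and real-rooted with $\deg q\in\{d-1,d\}$, and let $C\in\mathbb{R}$. If
\begin{equation}\label{eq:C}
M(p\boxplus q\boxplus g)\le M(p\boxplus g)+C
\end{equation}
holds for $p=x^k$, $1\le k\le d$, then it holds for all real-rooted $p$ with $1\le\deg p\le d$.
\end{proposition}

\begin{proof}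
Write $N(p)=M(p\boxplus q\boxplus g)$. Translating $p$ by $\rho$ adds $\rho$ to both sides of \eqref{eq:C}, so \eqref{eq:C} holds for $p=(x-\rho)^k$. We induct on $k=\deg p$; the case $k=1$ is covered. Let $k\ge2$, suppose that \eqref{eq:C} fails for some $p_0$ of degree $k$, and put $m=M(p_0\boxplus g)$, so that $N(p_0)>m+C$.

\emph{A compact family.} Along a maximizing sequence, roots may escape to $-\infty$, so the family must allow the degree to drop. Let $K$ be the set of real-rooted $p$ with $\deg p\le k$, coefficient vector of norm $1$, positive leading coefficient, and $M(p\boxplus g)\le m$. A real-rooted polynomial has positive leading coefficient and all roots in $(-\infty,0]$ exactly when all its coefficients are nonnegative, and the leading coefficients of $p$ and $p\boxplus g$ have the same sign by (C2). So the last two conditions together say that all coefficients of $(p\boxplus g)(x+m)$ are nonnegative, which is a closed condition. With (R4), $K$ is compact. It contains a multiple of $p_0$. For nonconstant $p\in K$, (C3) applied to $(p\boxplus g)\boxplus q$ gives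
\begin{equation}\label{eq:Nbound}
N(p)\le M(p\boxplus g)+M(q),
\end{equation}
and for constant $p$ we have $N(p)=-\infty$. Hence $N^*=\sup_KN$ satisfies $m+C<N^*\le m+M(q)$.

\emph{The supremum is attained.} Choose $p_i\in K$ with $N(p_i)>m+C$, $N(p_i)\to N^*$ and $p_i\to p^*\in K$; the $p_i$ are nonconstant. Suppose $p^*$ is constant. Then $p_i\boxplus g$ tends to the nonzero constant $p^*\boxplus g$, so by (R5) the numbers $M(p_i\boxplus g)\le m$ have no finite limit point and tend to $-\infty$. Then $N(p_i)\to-\infty$ by \eqref{eq:Nbound}, a contradiction. So $\deg p^*\ge1$, and since $\deg q\ge d-1$, (C2) shows that $p^*\boxplus q\boxplus g\neq0$. By (R5) this polynomial vanishes at $N^*$. Hence $N(p^*)\ge N^*$, and so $N(p^*)=N^*$.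

\emph{The shape of $p^*$.} We have $M(p^*\boxplus g)=m$, since otherwise a small translation of $p^*$ to the right, rescaled to norm $1$, would stay in $K$ and increase $N$. So \eqref{eq:C} fails for $p^*$. By induction $\deg p^*=k$, and $p^*$ is not a multiple of a power $(x-\rho)^k$. Rescaling it to be monic, we write $p^*=(x-\rho_1)(x-\rho_2)t$ with $\rho_1<\rho_2$ and $t$ monic and real-rooted of degree $k-2$.

\emph{Pinching.} Lemma~\ref{lem:move}, applied to $(x-\rho_2)t$ and $c=\rho_1$, gives $M(((x-\rho_2)t)\boxplus g)<m$. Applied to $t$, it shows that $c\mapsto M(((x-c)t)\boxplus g)$ is continuous and tends to $\infty$; its value at $\rho_2$ is less than $m$. So there is $\nu>\rho_2$ such that $s=(x-\nu)t$ has $M(s\boxplus g)=m$. For $\kappa>0$ put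
\[
p_\kappa=p^*-\kappa s=\bigl[(x-\rho_1)(x-\rho_2)-\kappa(x-\nu)\bigr]t .
\]
For small $\kappa$ the bracket is positive at $\rho_1$ and $\rho_2$ and negative at their midpoint, so both of its roots lie in $(\rho_1,\rho_2)$ and $p_\kappa$ is real-rooted of degree $k$. Both $p^*\boxplus g$ and $s\boxplus g$ vanish at $m$, hence so does $p_\kappa\boxplus g$. By Lemma~\ref{lem:simple}, $p^*\boxplus g$ is simple of degree $k$ with largest root $m$, so by (R3), for small $\kappa$ all roots of $p_\kappa\boxplus g$ except the largest stay below $m$; thus $M(p_\kappa\boxplus g)=m$, and a multiple of $p_\kappa$ lies in $K$.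

\emph{The gain.} Since $1\le\deg s=k-1$, induction gives $N(s)\le m+C<N^*$. By (C2) and $\deg q\ge d-1$ again, $s\boxplus q\boxplus g$ is nonzero with positive leading coefficient, so it is positive at $N^*$. Therefore
\[
(p_\kappa\boxplus q\boxplus g)(N^*)=-\kappa\,(s\boxplus q\boxplus g)(N^*)<0 .
\]
As $p_\kappa\boxplus q\boxplus g$ has positive leading coefficient, it has a root larger than $N^*$. So $N(p_\kappa)>N^*$, contradicting the definition of $N^*$.
\end{proof}

\subsection{Two applications of the reduction}
In this subsection $g$ is simple of degree $d$ and $m_j=M(g^{(j)})$. The first application is \eqref{eq:one} for $q=x^{d-1}$.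

\begin{lemma}\label{lem:A}
If $d\ge2$ and $p$ is real-rooted with $1\le\deg p\le d$, then $M(p\boxplus g')-M(p\boxplus g)\le m_1-m_0$.
\end{lemma}

\begin{proof}
Apply Proposition~\ref{prop:pinch} with $q=x^{d-1}$, which is nonconstant, and $C=m_1-m_0$. By (C1), $p\boxplus q\boxplus g\sim p\boxplus g'$, so \eqref{eq:C} is the claim. For $p=x^{d-j}$, $0\le j\le d-1$, it reads $m_{j+1}\le m_j+m_1-m_0$, that is, $m_0-m_1\le m_j-m_{j+1}$. This is Lemma~\ref{lem:gaps}.
\end{proof}

For general $q$ of degree $d$, the test polynomials $p=x^{d-j}$ take $j$ derivatives, while Lemma~\ref{lem:A} handles one derivative of a simple polynomial of full degree. The remedy is to take the derivatives one at a time and to lower the degree of the convolution along the way.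

\begin{lemma}\label{lem:B}
If $q$ is real-rooted of degree $d$ and $p$ is real-rooted with $1\le\deg p\le d$, then $M(p\boxplus q\boxplus g)+M(g)\le M(p\boxplus g)+M(q\boxplus g)$.
\end{lemma}

\begin{proof}
Let $n_j=M(q\boxplus g^{(j)})$, finite for $j\le d-1$ by (C2). The claim is \eqref{eq:C} with $C=n_0-m_0$. For $p=x^{d-j}$, $0\le j\le d-1$, (C1) gives $p\boxplus q\boxplus g\sim q\boxplus g^{(j)}$ and $p\boxplus g\sim g^{(j)}$, so \eqref{eq:C} reads $n_j-m_j\le n_0-m_0$. By Proposition~\ref{prop:pinch} it suffices to prove
\[
n_{j+1}-m_{j+1}\le n_j-m_j\qquad(0\le j\le d-2).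
\]
Fix $j$ and let $e=d-j\ge2$. If $\deg G\le e$, then $G^{(d-\mu)}=0$ for $\mu<j$, and the substitution $\mu=j+i$ in the definition gives
\[
q\boxplus^dG=\sum_{i=0}^{e}q^{(j+i)}(x)\,G^{(e-i)}(0)=q^{(j)}\boxplus^eG .
\]
Taking $G=g^{(j)}$ and $G=g^{(j+1)}$, we get $n_j=M(q^{(j)}\boxplus^eg^{(j)})$ and $n_{j+1}=M(q^{(j)}\boxplus^e(g^{(j)})')$. The polynomial $g^{(j)}$ is simple of degree $e$ by (R1), and $q^{(j)}$ is real-rooted of degree $e$ by (A) and (C1). Lemma~\ref{lem:A} for the convolution $\boxplus^e$, with $g^{(j)}$ and $q^{(j)}$ in place of $g$ and $p$, gives $n_{j+1}-n_j\le m_{j+1}-m_j$.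
\end{proof}

\subsection{Passage to the limit}
The function $M$ is not continuous when the degree drops: $1-x/i\to1$ while the root tends to $+\infty$. It is continuous when the escaping roots go to $-\infty$.

\begin{lemma}\label{lem:limit}
Let $f_i\to f$, where the $f_i$ are real-rooted with $M(f_i)$ bounded above and $f$ is nonconstant. Then $M(f_i)\to M(f)$.
\end{lemma}

\begin{proof}
By (R4), $f$ is real-rooted and $\liminf M(f_i)\ge M(f)$. So the sequence $M(f_i)$ is eventually bounded, and by (R5) each of its limit points is a root of $f$, hence at most $M(f)$.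
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:one}]
A constant convolved with anything is constant, and $\boxplus$ is commutative and associative; so $p,q,r$, $p\boxplus r$ and $q\boxplus r$ are nonconstant. Write $r=a\prod_{l=1}^k(x-\rho_l)$ with $a>0$ and $\rho_1\le\dots\le\rho_k$, and put
\[
r_i=a\prod_{l=1}^k\Bigl(x-\rho_l-\frac li\Bigr)\prod_{l=1}^{d-k}\Bigl(1+\frac{x}{i+l}\Bigr).
\]
The numbers $\rho_l+l/i$ are distinct, and for large $i$ the distinct numbers $-(i+l)$ lie below all of them. So $r_i$ is simple of degree $d$ for large $i$, $r_i\to r$, and $M(r_i)$ is bounded above. The same construction gives real-rooted $q_i\to q$ of degree $d$ with $M(q_i)$ bounded above. Lemma~\ref{lem:B} yields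
\[
M(p\boxplus q_i\boxplus r_i)+M(r_i)\le M(p\boxplus r_i)+M(q_i\boxplus r_i).
\]
The four polynomials here are real-rooted and nonconstant by (A) and (C2), their largest roots are bounded above uniformly in $i$ by (C3), and by bilinearity they converge to the nonconstant polynomials $p\boxplus q\boxplus r$, $r$, $p\boxplus r$, $q\boxplus r$. Lemma~\ref{lem:limit} gives \eqref{eq:one}.
\end{proof}

Propositions~\ref{prop:11} and~\ref{prop:one}, together with (O3), give the ``if'' half of Theorem~\ref{thm:main}(2), and the proof of the theorem is complete.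

\begin{thebibliography}{1}
\bibitem{LR} Jonathan Leake and Nick Ryder, \emph{On the Further Structure of the Finite Free Convolutions}, arXiv:1811.06382 (2018).
\end{thebibliography}
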